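# Online covering by unit cubes: the randomized ratio is $2^d$

## Four points on a line

Points of the real line arrive one at a time. Whenever the new point is not covered by what we own, we must buy a closed interval of length $1$ that contains it. Bought intervals stay where they are forever. We pay one unit per interval, and we compare our bill with the number of intervals that would have sufficed had we known all the points.

Let the point $0$ arrive. We buy some $[x,x+1]$ containing $0$. It cannot contain both $-\tfrac23$ and $\tfrac23$, which are at distance $\tfrac43$. An adversary who watches us presents one of these two that we missed. We pay $2$, although one interval of length $1$ contains both points presented.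

Now suppose the adversary must fix the input before the game starts and we are allowed to toss coins. The adversary can still toss a fair coin between $-\tfrac23$ and $\tfrac23$. With probability at least $\tfrac12$ we missed the chosen one, so we pay at least $\tfrac32$ on average. This input forces no more than that: always buying $[0,1]$ first costs exactly $\tfrac32$ on average. Hiding the input from the adversary's view of us seems to have helped us.

A different input takes the advantage away. Present $\tfrac12$, then $1$, then choose $m\in\{0,1,2,3,4\}$ uniformly at random and present
$$\tfrac{m}{10}+\tfrac1{20}\qquad\text{and}\qquad \tfrac{m}{10}+1 .$$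
One interval covers all four points, namely $[\tfrac m{10},\tfrac m{10}+1]$. What do we pay? If we own two intervals after the first two points, we pay at least $2$. Otherwise we own one interval $[x,x+1]$ containing $\tfrac12$ and $1$, so $0\le x\le\tfrac12$. It contains $\tfrac m{10}+\tfrac1{20}$ exactly when $x\le \tfrac m{10}+\tfrac1{20}$, and it contains $\tfrac m{10}+1$ exactly when $x\ge\tfrac m{10}$; the other inequalities are automatic. So it contains both exactly when
$$x\in\Big[\tfrac m{10},\tfrac m{10}+\tfrac1{20}\Big].$$
These five intervals are disjoint, so $x$ lies in at most one of them. With probability at least $\tfrac45$ we must buy again, and the expected bill is at least $1\cdot\tfrac15+2\cdot\tfrac45=\tfrac95$. With $N$ in place of $5$ and the two points $\tfrac{2m+1}{4N}$ and $1+\tfrac{m}{2N}$, $0\le m\le N-1$, the same argument gives $2-\tfrac1N$.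

The coin hides one bit, which we guess with probability $\tfrac12$. The second input hides one of $N$ places for the left endpoint, and we guess it with probability at most $\tfrac1N$. On the line, factor $2$ is therefore unavoidable even with randomness. What happens in $\mathbb R^d$, with unit cubes in place of unit intervals?

## Competitive ratio against an input fixed in advance

**Definition (Unit Covering).** Points $p_1,\dots,p_n\in\mathbb R^d$ arrive one at a time. When a point arrives that is not covered, the algorithm must place a ball of unit diameter in the $L_\infty$ norm that covers it, that is, a closed axis-parallel cube of side $1$. Placed cubes are never moved or removed. The cost $\mathsf{ALG}(\sigma)$ on the input sequence $\sigma$ is the number of cubes placed, and $\mathsf{OPT}(\sigma)$ is the minimum number of such cubes covering all points of $\sigma$.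

**Definition (randomized algorithm, competitive ratio).** A randomized online algorithm is a probability distribution over deterministic online algorithms (fix the random seed). It has competitive ratio at most $\rho$ against oblivious adversaries if there is a constant $\beta$ with
$$\mathbb E[\mathsf{ALG}(\sigma)]\le\rho\,\mathsf{OPT}(\sigma)+\beta\qquad\text{for every input sequence }\sigma. \tag{1}$$
Its competitive ratio is the infimum of such $\rho$. The adversary is oblivious because $\sigma$ is fixed in advance, without access to the random choices of the algorithm.

Because of $\beta$, one expensive short input proves nothing: we need inputs with $\mathsf{OPT}$ arbitrarily large. On the line this is done by repeating the four-point input at far-apart places.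

Dumitrescu and Tóth ("Online unit clustering in higher dimensions", arXiv:1708.02662, 2017) ask whether there is a superlinear lower bound, that is, a function $f(d)=\omega(d)$ such that for every $d$ every randomized algorithm has ratio at least $f(d)$ against oblivious adversaries. It is known that every deterministic algorithm has ratio at least $2^d$, and that a deterministic grid algorithm attains $2^d$. The answer to the question is yes, with $f(d)=2^d$.

**Theorem 1.** *For all $d\ge1$, $k\ge1$, $\varepsilon\in(0,1)$ there is a finitely supported distribution on input sequences $\sigma$ with $\mathsf{OPT}(\sigma)=k$, each consisting of $k4^d$ points, such that every deterministic online algorithm has expected cost at least $(1-\varepsilon)2^dk$. Consequently every randomized online algorithm for Unit Covering in $\mathbb R^d$ under $L_\infty$ has competitive ratio at least $2^d$ against oblivious adversaries, and this is tight.*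

In the lower bounds we may be generous to the algorithm: it may place finitely many extra cubes at any time, and it may know the adversary's distribution and $\mathsf{OPT}$.

**Tightness.** The purpose is to see that $2^d$ is enough. The algorithm Grid uses the cells $\prod_i[m_i,m_i+1)$, $m\in\mathbb Z^d$. When an uncovered point arrives, Grid places the closure of the cell containing it. A closed interval $[x,x+1]$ meets exactly two of the intervals $[m,m+1)$, those with $m=\lfloor x\rfloor$ and $m=\lfloor x\rfloor+1$. So a closed unit cube meets exactly $2^d$ cells. Every cell opened by Grid contains an input point, this point lies in some cube of an optimal solution, and that cube meets the cell. Each cell is opened at most once. Hence Grid's cost is at most $2^d\,\mathsf{OPT}(\sigma)$.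

## Thin boxes and the points around them

**Coordinate by coordinate.** A natural first attempt in $\mathbb R^d$ is to play the coin input in each coordinate in turn: $p_0=0$ and $p_i=p_{i-1}+\tfrac23s_ie_i$ for $i=1,\dots,d$, with independent random signs $s_i$. One cube covers everything (take the side $[0,1]$ in coordinate $i$ if $s_i=1$, and $[-1,0]$ otherwise). But the input has only $d+1$ points, so an algorithm can always get away with $d+1$ cubes. This is linear in $d$, and it stays linear if the coin is replaced in each coordinate by the pair of points from the second input on the line, since there are still $O(d)$ points. We need many more points, all inside one cube.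

**Around a box.** In the second input on the line, the interval $[a,b]=[\tfrac m{10},\tfrac m{10}+\tfrac1{20}]$ produced the points $b$ and $a+1$. In $\mathbb R^d$ take a small box $B=\prod_i[a_i,b_i]$ and all $2^d$ combinations of these choices: for $s\in\{0,1\}^d$ let
$$(p_s)_i=\begin{cases}b_i& s_i=0,\\ a_i+1& s_i=1.\end{cases} \tag{2}$$
Write $Q(x)=x+[0,1]^d$ for the cube with lowest corner $x$.

Here is an instance in the plane. Let $B=[0.2,0.25]\times[0.4,0.45]$. The four points are
$$(0.25,0.45),\quad(1.2,0.45),\quad(0.25,1.4),\quad(1.2,1.4).$$
The cube $Q(0.2,0.4)$ contains all four. The cube $Q(0,0)$ contains only the first, and $Q(0.3,0.5)$ only the last. The cube $Q(0.22,0)=[0.22,1.22]\times[0,1]$ contains the first two, because its first corner coordinate lies in $[0.2,0.25]$. Call $Q(x)$ **resolved** for $B$ if $x_i\notin[a_i,b_i]$ for every $i$.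

**Lemma 1.** *A cube that is resolved for $B$ contains at most one of the $2^d$ points $p_s$.*

*Proof.* Fix $i$. Either $x_i<a_i$; then $x_i+1<a_i+1$, so $Q(x)$ contains no $p_s$ with $s_i=1$. Or $x_i>b_i$; then $Q(x)$ contains no $p_s$ with $s_i=0$. In either case $s_i$ is forced for every $p_s\in Q(x)$. This holds for all $i$, so at most one $s$ remains. $\square$

**One round costs only one cube.** It is tempting to hope that one random thin box already costs $2^d$. Suppose $B$ is chosen at random among many disjoint boxes. The cubes placed before the round are then very likely resolved, and each covers at most one $p_s$. But the algorithm also acts during the round. If each side of $B$ comes from a known list of disjoint intervals and the order of the points is fixed, then the first point $p_s$ shows one endpoint of each side and thereby reveals $B$ completely. An algorithm that knows the distribution can then place $Q(y)$ with $y\in B$ and cover the whole round. So a round can be relied upon to force one new cube, not $2^d$.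

What a round does give is this: while we own fewer than $2^d$ cubes, and all are resolved, the pigeonhole principle leaves some $p_s$ uncovered, and we must buy at least one more. So we should play $2^d$ rounds. To keep $\mathsf{OPT}=1$, the boxes are nested. The algorithm may learn $B_t$ perfectly in round $t$; in round $t+1$ the hidden place is a much thinner random box inside $B_t$.

## Nested random boxes force $2^d$ cubes

Write $M=2^d$ and fix $d,k\ge1$, $\varepsilon\in(0,1)$.

**Step 1: the gadget.** The purpose is to define the random input for $k=1$. Let
$$N=\Big\lceil \frac{d4^d}{\varepsilon}\Big\rceil,\qquad B_0=[0,\tfrac12]^d .$$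
For $t=1,\dots,M$ choose a random box $B_t=\prod_i[a_i^t,b_i^t]\subset B_{t-1}$ as follows. For each $i$ independently, put $\ell=b_i^{t-1}-a_i^{t-1}$ and let $[a_i^t,b_i^t]$ be uniformly random among the $N$ pairwise disjoint closed intervals
$$\Big[a_i^{t-1}+\frac{2m\,\ell}{2N},\;a_i^{t-1}+\frac{(2m+1)\ell}{2N}\Big],\qquad m=0,\dots,N-1. \tag{3}$$
In round $t$ present, in a fixed order, the $2^d$ points $p_s^t$ given by (2) for the box $B_t$. There are $M$ rounds of $2^d$ points, so $4^d$ points in all (as a sequence; a point may occur twice). Since $0\le a_i^t\le b_i^t\le\tfrac12$, all of them lie in $R=[0,\tfrac32]^d$.

**Step 2: one cube covers the gadget.** Take $y\in B_M$. Since the boxes are nested, $0\le a_i^t\le y_i\le b_i^t\le\tfrac12$ for all $t,i$. Hence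
$$y_i\le b_i^t\le\tfrac12\le y_i+1,\qquad y_i\le\tfrac12\le a_i^t+1\le y_i+1 .$$
So $Q(y)$ contains every $p_s^t$.

**Step 3: one round, given the past.** The purpose is to show that a round almost surely adds a cube while there are fewer than $M$. Fix a deterministic algorithm. What it does before the first point of round $t$ is revealed is a function of the points seen so far. Fix all random choices made earlier, including those of any earlier, independent part of the input. Then $B_{t-1}$ and the set $X$ of cubes present at the start of round $t$ that meet $R$ are determined, while $B_t$ is still uniform among $N^d$ boxes. Let $E_t$ be the event that $|X|\le M-1$ and no cube meeting $R$ is placed during round $t$.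

If $|X|\ge M$, then $E_t$ does not occur. Suppose $|X|\le M-1$. For a cube $Q(x)\in X$ and a coordinate $i$, the number $x_i$ lies in at most one of the disjoint intervals (3), so $\Pr[x_i\in[a_i^t,b_i^t]]\le\frac1N$. Summing over cubes and coordinates,
$$\Pr[\text{some cube of }X\text{ is not resolved for }B_t]\le\frac{(M-1)d}{N}. \tag{4}$$
If all cubes of $X$ are resolved, then by Lemma 1 they contain at most $M-1$ of the $M$ distinct points of the round. Cubes not meeting $R$ contain none. So some $p_s^t$ is uncovered at the start of the round, and by the time it has been served a new cube containing it has been placed. That cube meets $R$. Hence $E_t$ can occur only in the event of (4), and $\Pr[E_t]\le (M-1)d/N$, given any past and so also unconditionally.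

**Step 4: all rounds.** By the union bound,
$$\Pr\Big[\bigcup_{t=1}^ME_t\Big]\le\frac{M(M-1)d}{N}\le\frac{M^2d}{N}=\frac{d4^d}{N}\le\varepsilon .$$
Suppose no $E_t$ occurs. Then each of the $M$ rounds either starts with at least $M$ cubes meeting $R$ or adds one. By induction, after $t$ rounds at least $t$ cubes meet $R$, for every $t\le M$. So at the end at least $M$ cubes meet $R$, and
$$\mathbb E[\#\text{cubes meeting }R]\ge(1-\varepsilon)2^d. \tag{5}$$
This also holds conditionally on any earlier independent part of the input.

**Step 5: many gadgets.** The purpose is to make $\mathsf{OPT}$ large, so that $\beta$ becomes harmless. Present $k$ gadgets one after another, with independent random choices, the $j$-th translated by $4je_1$. The regions $R+4je_1$ occupy the ranges $[4j,4j+\tfrac32]$ in the first coordinate. They have pairwise $L_\infty$-distance at least $2.5>1$, so no unit cube meets two of them. Therefore at least $k$ cubes are needed, and by Step 2 $k$ cubes suffice: $\mathsf{OPT}(\sigma)=k$ always. Apply (5) to each gadget, conditionally on the earlier ones. A cube placed near a region before its gadget starts is counted in $X$ there, and one placed after the gadget ends only increases the count. Since no cube is counted for two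 regions, linearity of expectation gives expected cost at least $(1-\varepsilon)2^dk$. The support is finite and each $\sigma$ has $k4^d$ points. This proves the first sentence of Theorem 1.

**Step 6: randomized algorithms.** The purpose is to pass from a random input and a deterministic algorithm to a fixed input and a randomized one. Let $\mathsf{ALG}$ be randomized. The average over $\sigma$ is a finite sum, so it commutes with the expectation over the algorithm's randomness:
$$\mathbb E_\sigma\,\mathbb E_{\mathsf{ALG}}[\mathsf{ALG}(\sigma)]=\mathbb E_{\mathsf{ALG}}\,\mathbb E_\sigma[\mathsf{ALG}(\sigma)]\ge(1-\varepsilon)2^dk,$$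
because the bound holds for every seed. So some fixed $\sigma$ with $\mathsf{OPT}(\sigma)=k$ has $\mathbb E[\mathsf{ALG}(\sigma)]\ge(1-\varepsilon)2^dk$. If (1) holds with $\rho$ and $\beta$, then
$$(1-\varepsilon)2^d\le\rho+\frac\beta k\qquad\text{for all }k\ge1,\ \varepsilon\in(0,1).$$
Letting $k\to\infty$ and then $\varepsilon\to0$ gives $\rho\ge2^d$. Together with the bound for Grid, the optimal randomized ratio is exactly $2^d$. Since $2^d=\omega(d)$, the question is answered: yes. $\blacksquare$

## Translates of a convex body

Let $C\subset\mathbb R^d$ be a convex body (compact, convex, with nonempty interior), and let the available sets be the translates of $C$. All other rules stay the same. Which number plays the role of $2^d$?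

**Definition (covering number).** $h(C)$ is the least number of translates of $\operatorname{int}C$ whose union contains $C$. It is called the Hadwiger covering number, or illumination number.

By compactness $h(C)<\infty$. Also $h(C)\ge2$: given $w$, choose a unit vector $u$ with $\langle u,w\rangle\le0$ and a point $p\in C$ maximizing $\langle u,\cdot\rangle$ over $C$. On $w+\operatorname{int}C$ the functional $\langle u,\cdot\rangle$ is strictly below $\langle u,w\rangle+\langle u,p\rangle\le\langle u,p\rangle$, so $p$ is not covered.

*Example: the cube.* Two distinct vertices of $[0,1]^d$ differ by $1$ in some coordinate, so an open unit cube contains at most one vertex and $h([0,1]^d)\ge2^d$. The open intervals $(-\tfrac13,\tfrac23)$ and $(\tfrac13,\tfrac43)$ cover $[0,1]$. Taking products, $2^d$ open unit cubes cover $[0,1]^d$. So $h([0,1]^d)=2^d$. An invertible affine map changes neither $h$ nor the online problem, so parallelotopes behave in the same way.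

*Example: the Euclidean unit ball $B$.* Here $h(B)\ge d+1$. Given $v_1,\dots,v_d$, there is a unit vector $u$ with $\langle u,v_j\rangle\le0$ for all $j$: if the $v_j$ are linearly independent, solve $\langle u',v_j\rangle=-1$ and normalize; otherwise take $u$ orthogonal to their span. Then $|u-v_j|^2=1-2\langle u,v_j\rangle+|v_j|^2\ge1$, so $u\notin v_j+\operatorname{int}B$. Hence $d$ open translates never cover $B$.

**Theorem 2.** *Every randomized online algorithm for covering by translates of $C$ has competitive ratio at least $h(C)$ against oblivious adversaries. More precisely, for every $k\ge1$ and $\varepsilon>0$ there is a finitely supported distribution on sequences with $\mathsf{OPT}=k$ on which every deterministic online algorithm has expected cost at least $(1-\varepsilon)h(C)k$.*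

For the cube this is again the lower bound $2^d$, sharp by Grid, and likewise for parallelotopes. For Euclidean unit covering it gives the lower bound $d+1$.

We would like to imitate the rounds. Suppose the algorithm owns at most $h(C)-1$ translates, and let the hidden solution be $y+C$. Fewer than $h(C)$ *open* translates cannot cover $y+C$, so there should be an uncovered point in $y+C$ to present. The trouble is that the algorithm's translates are closed. The copy $C+0$ alone covers $C$. Less trivially, the unit square satisfies
$$[0,1]^2\subset\big((\tfrac12,0)+[0,1]^2\big)\cup\big((-\tfrac12,0)+[0,1]^2\big),$$
two closed translates, while $h([0,1]^2)=4$. In this example the shifts are parallel to segments in the boundary of the square. The next section shows that this is the only way it can go wrong, and that a random $y$ avoids it with probability $1$. After that we must make "an uncovered point" quantitative, uniformly over everything the algorithm may have done.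

Throughout put $h=h(C)$ and $\kappa=h-1\ge1$, and write $D(z,r)$ for the closed Euclidean ball.

## Shifts along segments in the boundary

Let $Z\subset S^{d-1}$ be the set of directions of nondegenerate line segments contained in $\partial C$. Both $u$ and $-u$ are directions of a segment, so $Z=-Z$.

*Examples.* For the disc, $Z=\emptyset$. For the cube, $Z$ is the set of directions with some zero coordinate: the midpoint of a segment in $\partial[0,1]^d$ has some coordinate equal to $0$ or $1$, which is an extreme value, so this coordinate is constant along the segment; conversely, every such direction is that of a short segment inside a facet.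

**Cited fact (Ewald–Larman–Rogers, *Mathematika* 17 (1970), 1–20).** For $d\ge2$, $Z$ has $\sigma$-finite $(d-2)$-dimensional Hausdorff measure.

A set of finite $(d-2)$-dimensional Hausdorff measure has $(d-1)$-dimensional measure $0$, so $Z$ is a null set for surface measure on $S^{d-1}$. This is all we use. For $d=1$ the boundary of $C$ consists of two points, so $Z=\emptyset$.

Let $\mathcal Z=\{0\}\cup\{\lambda u:\lambda>0,\ u\in Z\}$. By polar coordinates $\mathcal Z$ is Lebesgue-null in $\mathbb R^d$, and $\mathcal Z=-\mathcal Z$.

**Lemma A.** *If $C\subset\bigcup_{j=1}^\kappa(w_j+C)$, then some $w_j\in\mathcal Z$.*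

*Proof.* Suppose no $w_j$ lies in $\mathcal Z$. We shall cover $C$ by $\kappa$ open translates, contradicting $\kappa<h$.

First consider boundary points. Let $p\in\partial C$, and choose $j$ with $p\in w_j+C$. Then $p-w_j\in C$, so $[p-w_j,p]\subset C$. Since $w_j\ne0$, the segment is nondegenerate, and since its direction is not in $Z$, it is not contained in $\partial C$. So it contains some $q\in\operatorname{int}C$. Recall that for $q\in\operatorname{int}C$ and $e\in C$ every point of $[q,e]$ other than $e$ lies in $\operatorname{int}C$. Using this towards both endpoints, the open segment between $p-w_j$ and $p$ lies in $\operatorname{int}C$. Hence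
$$p\in\lambda w_j+\operatorname{int}C\qquad\text{for all }\lambda\in(0,1). \tag{6}$$

Now the other points. The hypothesis, $Z$ and $h$ do not change if $C$ is translated, so assume $0\in\operatorname{int}C$. Fix $\lambda\in(0,1)$ so small that $-\lambda w_j\in\operatorname{int}C$ for all $j$. Then $0\in\lambda w_j+\operatorname{int}C$ for all $j$. Any point of $C$ has the form $\tau p$ with $p\in\partial C$ and $\tau\in[0,1]$: follow the ray from $0$ through the point until it leaves $C$. Choose $j$ for $p$ as in (6). The convex set $\lambda w_j+\operatorname{int}C$ contains $0$ and $p$, hence $\tau p$. So the $\kappa$ sets $\lambda w_j+\operatorname{int}C$ cover $C$, which is the desired contradiction. $\square$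

## Uncovered room, uniformly in the algorithm's translates

We measure how much of $C$ is left uncovered by the size of the largest ball that fits. For $w=(w_1,\dots,w_\kappa)\in(\mathbb R^d)^\kappa$ let
$$G(w)=\sup\{\theta>0:\ \exists z,\ D(z,\theta)\subset C,\ D(z,\theta)\cap(w_j+C)=\emptyset\ \text{for all }j\},\qquad\sup\emptyset:=0.$$
For example, if $C=[0,1]$ (so $\kappa=1$), then for $0\le w\le1$ the uncovered part is $[0,w)$ and $G(w)=w/2$, and $G(w)=\tfrac12$ for $w>1$; the same values hold for $|w|$ when $w<0$.

Two properties are needed.

*$G$ is lower semicontinuous*, that is, $\{G>\alpha\}$ is open for every real $\alpha$. For $\alpha<0$ this is the whole space. If $G(w)>\alpha\ge0$, there is an admissible ball $D(z,\theta)$ with $\theta>\alpha$. It is compact and disjoint from the closed sets $w_j+C$, so it has distance at least some $\delta>0$ from each of them. If $|w_j'-w_j|<\delta$ for all $j$, the same ball is disjoint from all $w_j'+C$, so $G(w')\ge\theta>\alpha$.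

*If $G(w)=0$, then some $w_j\in\mathcal Z$.* By Lemma A it suffices that $C\subset\bigcup_j(w_j+C)$. Otherwise $C\setminus\bigcup_j(w_j+C)$ is nonempty and relatively open in $C$. Since $C=\overline{\operatorname{int}C}$, it contains a nonempty open subset of $\operatorname{int}C$, hence a closed ball of positive radius, and $G(w)>0$.

For $x\in(\mathbb R^d)^\kappa$ and $y\in\mathbb R^d$ write $x-y=(x_1-y,\dots,x_\kappa-y)$. If the algorithm owns the translates $x_j+C$ and the hidden copy is $y+C$, then $G(x-y)$ is the uncovered room in the hidden copy. For fixed $x$ it is positive for almost every $y$. The next lemma makes this uniform: one threshold $\theta$ and one finite set of candidates $y$ serve for all $x$.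

**Lemma B.** *For every $s\in(0,1]$ and $\eta>0$ there are a nonempty finite $Y\subset D(0,s)$ and $\theta>0$ such that for all $x\in(\mathbb R^d)^\kappa$,*
$$\#\{y\in Y:\ G(x-y)\le\theta\}\le\eta|Y|.$$

*Proof.* The plan is compactness: if finer and finer grids fail, a limit configuration $x$ fails on a set of $y$ of positive measure, which Lemma A forbids.

**Step 1: failing grids.** Let $Y_m=\frac1m\mathbb Z^d\cap D(0,s)$, which contains $0$, let $P_m$ be the uniform distribution on $Y_m$, and let $P$ be the uniform distribution on $D(0,s)$. By convergence of Riemann sums, $\int f\,dP_m\to\int f\,dP$ for every continuous $f$. Suppose the lemma fails for some $s,\eta$. Then $Y=Y_m$, $\theta=\frac1m$ fail for every $m$, so there is $x^m$ with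
$$P_m\{y:\ G(x^m-y)\le\tfrac1m\}>\eta. \tag{7}$$

**Step 2: a convergent subsequence.** The purpose is to confine the $x^m$ to a bounded set. If $|x_j^m|>\operatorname{diam}C+1$, then $x_j^m+C$ is disjoint from $y+C$ for all $y\in D(0,s)$: a common point would give $|x_j^m-y|\le\operatorname{diam}C$ and so $|x_j^m|\le\operatorname{diam}C+1$. Hence $x_j^m-y+C$ does not meet $C$, and the index $j$ imposes no condition in the definition of $G(x^m-y)$. We may replace $x_j^m$ by any point of norm $\operatorname{diam}C+2$ without changing $G(x^m-y)$ for any $y\in D(0,s)$. After these replacements the $x^m$ are bounded and (7) still holds. Pass to a subsequence with $x^m\to x$.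

**Step 3: passing (7) to the limit.** For $\delta>0$ put
$$A^\delta=\{y\in D(0,s):\ \exists x',\ |x'-x|\le\delta,\ G(x'-y)\le\delta\}.$$
The set of pairs $(x',y)$ with $|x'-x|\le\delta$, $y\in D(0,s)$, $G(x'-y)\le\delta$ is bounded, and closed by lower semicontinuity. So it is compact, and its projection $A^\delta$ is compact. For all large $m$ in the subsequence, $|x^m-x|\le\delta$ and $\frac1m\le\delta$, so (7) gives $P_m(A^\delta)>\eta$; in particular $A^\delta\neq\emptyset$.

We claim $P(A^\delta)\ge\eta$; this is the closed-set part of the portmanteau theorem. For $k\ge1$ the function $f_k(y)=\max(0,1-k\operatorname{dist}(y,A^\delta))$ is continuous and equals $1$ on $A^\delta$. So $\eta<P_m(A^\delta)\le\int f_k\,dP_m$, and $m\to\infty$ gives $\eta\le\int f_k\,dP$. As $k\to\infty$, $f_k$ decreases to the indicator of $A^\delta$, because $A^\delta$ is closed. Hence $\eta\le P(A^\delta)$.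

**Step 4: the contradiction.** The sets $A^{\delta}$ decrease as $\delta\downarrow0$, so $P\big(\bigcap_nA^{1/n}\big)=\lim_nP(A^{1/n})\ge\eta$. If $y\in\bigcap_nA^{1/n}$, there are $x'_n\to x$ with $G(x'_n-y)\le\frac1n$, and lower semicontinuity gives $G(x-y)=0$. So some $x_j-y\in\mathcal Z$, that is, $y\in x_j-\mathcal Z$. Thus $\bigcap_nA^{1/n}\subset\bigcup_{j=1}^\kappa(x_j-\mathcal Z)$, which is Lebesgue-null. This contradicts $\eta>0$. $\square$

## Shrinking random translations force $h(C)$ translates

We now prove Theorem 2. We may assume $0<\varepsilon<1$, since for $\varepsilon\ge1$ the distribution built for $\varepsilon=\tfrac12$ serves. In Theorem 1 the hidden corner was located in smaller and smaller boxes. Here the hidden position is a sum of smaller and smaller random steps.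

**Step 1: scales fixed in advance.** The purpose is to choose steps so small that later ones cannot spoil the points already presented. Put $r_0=1$. For $t=1,\dots,h$ apply Lemma B with $s=r_{t-1}/2$ and $\eta=\varepsilon/h$. This gives a finite set $Y_t\subset D(0,r_{t-1}/2)$ and $\theta_t>0$. Let
$$r_t=\min\Big(\frac{r_{t-1}}2,\frac{\theta_t}2\Big),\qquad K_t=\{f\in C:\ D(f,r_t)\subset C\}.$$
The set $K_t$ is compact. It is nonempty: since $\eta<1$, Lemma B gives $G>\theta_t$ somewhere, so $C$ contains a ball of radius $\theta_t\ge r_t$. Let $F_t\subset K_t$ be a finite $\theta_t/2$-net of $K_t$: every point of $K_t$ is within $\theta_t/2$ of a point of $F_t$.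

**Step 2: the gadget.** Choose $y_t\in Y_t$ uniformly and independently for $t=1,\dots,h$. Put $c_0=0$ and $c_t=c_{t-1}+y_t$. In round $t$ present the points $c_t+F_t$ in a fixed order. Since $r_j\le2^{-j}$,
$$|c_t|\le\sum_{j=1}^t\frac{r_{j-1}}2\le1,$$
so all points lie in $R=D(0,1)+C$.

**Step 3: one translate covers the gadget.** Since $r_{j+1}\le r_j/2$,
$$|c_h-c_t|\le\sum_{j=t+1}^{h}|y_j|\le\sum_{j=t}^{h-1}\frac{r_j}2\le r_t .$$
For $f\in F_t$ the point $c_t+f-c_h$ lies in $D(f,r_t)\subset C$. So $c_t+f\in c_h+C$, and $c_h+C$ covers all rounds.

**Step 4: one round, given the past.** Fix a deterministic algorithm and fix all random choices made before round $t$, including earlier gadgets. Then $c_{t-1}$ and the translates present at the start of the round are determined, while $y_t$ is still uniform on $Y_t$. Suppose at most $\kappa=h-1$ of these translates meet $R$. Pad the list with far-away dummy translates, disjoint from $R$, to exactly $\kappa$ translates $x_1+C,\dots,x_\kappa+C$. By Lemma B applied to $(x_1-c_{t-1},\dots,x_\kappa-c_{t-1})$, with probability at least $1-\varepsilon/h$ we have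
$$G(x-c_{t-1}-y_t)=G(x-c_t)>\theta_t .$$
Then there is a ball $D(z,\theta)\subset C$ with $\theta>\theta_t$ that is disjoint from all $x_j-c_t+C$. In other words, $c_t+D(z,\theta)$ is disjoint from all $x_j+C$.

Does the fixed net see this ball? Since $\theta>\theta_t>r_t$, we have $D(z,r_t)\subset D(z,\theta)\subset C$, so $z\in K_t$. Hence there is $f\in F_t$ with $|f-z|\le\theta_t/2<\theta$, and $c_t+f\in c_t+D(z,\theta)$. This presented point lies in $R$ and in none of the translates $x_j+C$, and translates not meeting $R$ do not contain it. It is uncovered at the start of round $t$, so during round $t$ a new translate meeting $R$ is placed.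

**Step 5: all rounds.** For each round, the probability that it starts with at most $h-1$ translates meeting $R$ and adds none is at most $\varepsilon/h$. By the union bound over $h$ rounds, with probability at least $1-\varepsilon$ every round starts with at least $h$ translates meeting $R$ or adds one. Then at least $h$ translates meet $R$ at the end. So the expected number of translates meeting $R$ is at least $(1-\varepsilon)h$, conditionally on any earlier gadgets.

**Step 6: many gadgets and randomized algorithms.** Present $k$ independent gadgets one after another, the $j$-th translated by $4j(1+\operatorname{diam}C)e_1$. Since $\operatorname{diam}R\le2+\operatorname{diam}C$, two of the regions have distance at least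
$$4(1+\operatorname{diam}C)-(2+\operatorname{diam}C)>\operatorname{diam}C,$$
so no translate of $C$ meets two of them. With Step 3 this gives $\mathsf{OPT}=k$. Adding the bounds of Step 5 over the gadgets, every deterministic algorithm has expected cost at least $(1-\varepsilon)hk$. The distribution is finitely supported, because the sets $Y_t$ and $F_t$ are finite.

For a randomized algorithm satisfying (1) with $\rho$ and $\beta$, the finite average over $\sigma$ commutes with the average over seeds. So some fixed $\sigma$ with $\mathsf{OPT}(\sigma)=k$ has $\mathbb E[\mathsf{ALG}(\sigma)]\ge(1-\varepsilon)hk$. Hence $(1-\varepsilon)h\le\rho+\beta/k$, and letting $k\to\infty$, then $\varepsilon\to0$, gives $\rho\ge h(C)$. $\blacksquare$
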